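# Contactifications of compact symplectic manifolds: Reeb circles of different lengths

## 1. Two theorems on contactifications and the Dirac condition

**Theorem 1 (a symplectic manifold with non-proportional periods and a contactification).** Let $n\ge 2$ and
$$N=\{([x_0:x'],[y])\in \mathbb{CP}^n\times\mathbb{CP}^{n-1}:\ x'\in\mathbb C y\},\qquad \omega=(s\,\omega_1+t\,\omega_2)|_N,\quad s,t>0,$$
where $x'\in\mathbb C^n$ and $\omega_1,\omega_2$ are the Fubini–Study forms of area $1$ on lines. If $s/t\notin\mathbb Q$, then $(N,\omega)$ is a compact connected symplectic manifold that satisfies the Dirac condition for no $\hbar>0$, but admits a connected contactification.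

**Theorem 2 (classification).** A compact connected symplectic manifold $(N,\omega)$ admits a connected contactification if and only if the following holds.

> $(\ast)$ There are finitely many complex line bundles $L_1,\dots,L_k$ on $N$ with smooth sections $\sigma_i$ whose zero sets $Z_i=\sigma_i^{-1}(0)$ are pairwise disjoint, and numbers $T_1,\dots,T_k\in\mathbb R$, with $[\omega]=\sum_i T_i\,c_1(L_i)_{\mathbb R}$.

Let us unpack this. A contact form $\eta$ on a manifold $M$ has a Reeb vector field $\mathcal R$. Suppose that the orbits of $\mathcal R$ are exactly the fibres of a surjective submersion $\tau:M\to N$. Then $\mathrm d\eta$ descends to a symplectic form $\omega$ on $N$, and $(M,\eta)$ is called a *contactification* of $(N,\omega)$. The question is which compact symplectic manifolds arise in this way. The *Dirac quantization condition* asks that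
$$\big[\omega/2\pi\hbar\big]\in H^2(N,\mathbb Z)\quad\text{for some }\hbar>0,$$
that is, the de Rham class of $\omega/2\pi\hbar$ lies in the image of integral cohomology in $H^2(N;\mathbb R)$. The paper of Katarzyna Grabowska, Janusz Grabowski, Marek Kuś and Giuseppe Marmo, "Contactifications: a Lagrangian description of compact Hamiltonian systems" (arXiv:2404.19560, 2024), is the source of the following statement.

**Conjecture.** A compact connected symplectic manifold $(N,\omega)$ admits a connected contactification if and only if it satisfies the Dirac quantization condition for some $\hbar>0$.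

Theorem 1 says that the conjecture is false, in every dimension $2n\ge4$. The direction that fails is "only if". The "if" direction is true and is contained in Theorem 2: if $[\omega]=T\,c_{\mathbb R}$ with $c$ integral, take $k=1$, a line bundle $L_1$ with $c_1(L_1)=c$, the section $\sigma_1=0$ and $T_1=T$. With one line bundle there is no disjointness to check. So $(\ast)$ is what remains of the Dirac condition when several different values of $2\pi\hbar$ may be used in disjoint regions of $N$.

Three more theorems describe how far $(\ast)$ is from the Dirac condition.

**Theorem 3.** Every compact connected symplectic manifold of dimension $\le 4$ admits a connected contactification, whether or not it satisfies the Dirac condition.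

**Theorem 4.** Let $(N,\omega)$ be a compact connected symplectic manifold of dimension $2n$. Suppose that for every $c\in H^2(N;\mathbb Z)$ with $c_{\mathbb R}^n\neq0$ the map $c\,\cup: H^2(N;\mathbb R)\to H^4(N;\mathbb R)$ is injective. Then $(N,\omega)$ has a connected contactification if and only if it satisfies the Dirac condition. This applies to $T^{2n}$ and $(S^2)^n$ for all $n\ge3$. So in each dimension $2n\ge6$ both behaviours occur.

**Theorem 5.** If $(M,\eta)$ is a contactification of a compact connected $(N,\omega)$ whose Reeb field is complete (e.g. if $M$ is compact), then $(N,\omega)$ satisfies the Dirac condition.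

Theorem 5 shows where a counterexample must be sought: the Reeb field has to be incomplete.

## 2. Contact forms, simple foliations, periods

Manifolds are smooth, Hausdorff and second countable, and $\dim N=2n$. The Hausdorff property needs care later, when we glue.

**Definition (contact form, Reeb field).** A contact form on $M^{2n+1}$ is a 1-form $\eta$ with $\eta\wedge(\mathrm d\eta)^n\ne0$ everywhere. Its Reeb field $\mathcal R$ is the unique vector field with $i_{\mathcal R}\mathrm d\eta=0$ and $\eta(\mathcal R)=1$.

By Cartan's formula $\mathcal L_{\mathcal R}\eta=i_{\mathcal R}\mathrm d\eta+\mathrm d(\eta(\mathcal R))=0$, so the local flow $\varphi_t$ of $\mathcal R$ satisfies $\varphi_t^*\eta=\eta$. This is used all the time.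

**Definition (contactification).** $(M,\eta)$ is a contactification of $(N,\omega)$ if there is a surjective submersion $\tau:M\to N$ whose fibres are the orbits of $\mathcal R$, and $\tau^*\omega=\mathrm d\eta$.

*Example.* On $\mathbb R^{2n+1}$ take $\eta=\mathrm dz-\sum y_j\,\mathrm dx_j$. Here $\mathcal R=\partial_z$, the orbits are the fibres of $(x,y,z)\mapsto(x,y)$, and $\omega=\sum \mathrm dx_j\wedge \mathrm dy_j$. The open subset $\mathbb R^{2n}\times(0,1)$ with the same $\eta$ is also a contactification of $\mathbb R^{2n}$. On it the Reeb field is not complete, and nothing in the definition forbids this.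

*Example (Hopf).* On $S^3\subset\mathbb C^2$ let $\eta=\frac1{2\pi}\sum_j(x_j\,\mathrm dy_j-y_j\,\mathrm dx_j)$. The Reeb flow is $\varphi_t(z)=e^{2\pi it}z$: its generator $X=2\pi\sum(x_j\partial_{y_j}-y_j\partial_{x_j})$ has $\eta(X)=\sum|z_j|^2=1$ and preserves $\eta$, so $i_X\mathrm d\eta=\mathcal L_X\eta-\mathrm d(1)=0$. All orbits are circles of period $1$, and $\tau:S^3\to\mathbb{CP}^1$. The disc $\{(w,\sqrt{1-|w|^2}):|w|<1\}$ maps diffeomorphically onto $\mathbb{CP}^1$ minus a point, so
$$\int_{\mathbb{CP}^1}\omega=\int\mathrm d\eta=\frac1\pi\int_{|w|<1}\mathrm dx\wedge \mathrm dy=1.$$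
The area of the base equals the period of the orbits.

*Non-example.* On $S^3$ divide this $\eta$ by $f=a|z_1|^2+b|z_2|^2$ with $a,b>0$ and $a/b\notin\mathbb Q$. The Reeb flow is $(e^{2\pi iat}z_1,e^{2\pi ibt}z_2)$: its generator $X$ has $\eta(X)=f$ and preserves both $\eta$ and $f$. An orbit with $z_1z_2\ne0$ is dense in a torus, so it is not closed, whereas a fibre of a continuous map to a Hausdorff space is closed. There is no $\tau$ in this case.

**Connectedness costs nothing.** If $N$ is connected, so is every contactification $M$: if $M=M_1\sqcup M_2$ with $M_i$ open, each (connected) fibre lies in one $M_i$, so $\tau(M_1)$ and $\tau(M_2)$ are disjoint open sets covering $N$, and one of them is empty. Below we just say "contactification".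

**The Dirac condition as a statement about periods.** Put $T=2\pi\hbar$ and write $c_{\mathbb R}$ for the real image of $c\in H^2(N;\mathbb Z)$. The condition says $[\omega]=T\,c_{\mathbb R}$ for some $T>0$ and some integral $c$. In particular all integrals of $\omega$ over closed oriented surfaces lie in $T\mathbb Z$.

*Small cases.* If $n=0$, then $N$ is a point, $H^2=0$ and the condition holds; $M=\mathbb R$, $\eta=\mathrm dt$ is a contactification. If $n=1$, then $H^2(N;\mathbb R)=\mathbb R$ and the condition holds with $T$ equal to the total area. For $S^2\times S^2$ with areas $a,b>0$ on the factors, $[\omega]=a\,x_1+b\,x_2$ in the standard integral basis, so the condition says $a,b\in T\mathbb Z$ for some $T>0$, which is equivalent to $a/b\in\mathbb Q$. The first place where the conjecture can be tested is thus dimension 4.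

## 3. Circle bundles with connection

For $T>0$, a connection form on a principal $\mathbb R/T\mathbb Z$-bundle $p:P\to X$ is an invariant 1-form $\kappa$ with $\kappa(\partial)=1$ on the generator $\partial$ of the action. Then $\mathrm d\kappa=p^*F$ for a closed form $F$ on $X$, the curvature. We use the following textbook facts.

**Fact 1.** Complex line bundles on a manifold $X$ are classified by $c_1\in H^2(X;\mathbb Z)$, and every class occurs. After a choice of Hermitian metric, $L$ is the same thing as its unit circle bundle $P$, a principal $\mathbb R/\mathbb Z$-bundle on which $t$ acts as $e^{2\pi it}$; conversely $L=P\times_{e^{2\pi it}}\mathbb C$. Moreover $c_1(\bar L)=-c_1(L)$, and a section $\sigma$ of $L$ gives a section $\bar\sigma$ of $\bar L$ with the same zero set.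

**Fact 2 (Chern–Weil).** If $\kappa$ is a connection form on the $\mathbb R/\mathbb Z$-bundle $P$ with curvature $F$, then $[F]=-c_1(L)_{\mathbb R}$. Conversely every closed $F'$ in the class $-c_1(L)_{\mathbb R}$ is the curvature of some connection on $P$: if $F'=F+\mathrm d\mu$, use $\kappa+p^*\mu$.

*Sign check.* For the Hopf bundle, $[z,w]\mapsto wz$ identifies $S^3\times_{e^{2\pi it}}\mathbb C$ with the tautological bundle, which has degree $-1$, while $\int F=+1$. The sign plays no role below, because line bundles may be conjugated.

**Fact 3.** Let $u$ be a section of $P$ over an open set $V$. There is exactly one connection form $\kappa$ on $P|_V$ with a given pullback $u^*\kappa$: two connection forms differ by $p^*\beta$, and $u^*p^*\beta=\beta$. The one with $u^*\kappa=0$ is flat; we say that $u$ is parallel for it.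

**Fact 4.** For a section $u$ and a function $f$ on $V$, $(u\cdot f)^*\kappa=u^*\kappa+\mathrm df$.

**Rescaling.** An $\mathbb R/\mathbb Z$-bundle becomes an $\mathbb R/T\mathbb Z$-bundle if $t$ acts as $t/T$ did before. The new generator is $1/T$ times the old one, so if $\kappa$ is a connection form for the old action, then $T\kappa$ is one for the new action, with curvature $TF$.

## 4. Constancy of the period, and what it proves

The first thing to try is a proof of "only if": each Reeb orbit is a circle, the period is constant because the flow preserves $\eta$, and so $M$ is a circle bundle with connection $\eta$ and curvature $\omega$. Let us carry this out carefully, without assuming that all fibres are circles.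

Let $(M,\eta,\tau)$ be a contactification of a connected $(N,\omega)$. Let $\varphi_t$ be the local flow of $\mathcal R$, with its open domain $D\subset M\times\mathbb R$, which meets each $\{p\}\times\mathbb R$ in an interval containing $0$. Each fibre is a single orbit. It is either a circle, or it is non-compact, and then $t\mapsto\varphi_t(p)$ is injective. Since $\tau$ is a submersion, there are local sections through every point.

**Lemma A (time functions between sections).** Let $s,s'$ be sections of $\tau$ over an open $V\subset N$. Put $D_s=\{(x,t)\in V\times\mathbb R:(s(x),t)\in D\}$ and $\Phi(x,t)=\varphi_t(s(x))$ on $D_s$. Then $\Phi$ is a local diffeomorphism, $\Phi^*\eta=\mathrm dt+s^*\eta$, and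
$$G(s,s')=\{(x,t)\in D_s:\varphi_t(s(x))=s'(x)\}$$
is a submanifold for which the projection $\mathrm{pr}:G(s,s')\to V$ is a local diffeomorphism.

*Proof.* The purpose is to compare two sections by the flow time from one to the other, and to see that this time is locally a smooth function. We have $\tau\Phi(x,t)=x$ and $\Phi_*\partial_t=\mathcal R\neq0$. If $\mathrm d\Phi(v,a)=0$, applying $\mathrm d\tau$ gives $v=0$, then $a\mathcal R=0$ gives $a=0$. The dimensions agree, so $\Phi$ is a local diffeomorphism. Next, $\eta(\Phi_*\partial_t)=1$, and for $v\in T_xV$ we have $\eta(\mathrm d\varphi_t\,\mathrm ds\,v)=(\varphi_t^*\eta)(\mathrm ds\,v)=(s^*\eta)(v)$. This is the formula for $\Phi^*\eta$. Finally, $G=\Phi^{-1}(s'(V))$ is the preimage of an embedded submanifold under a local diffeomorphism, so it is an embedded submanifold and $\Phi:G\to s'(V)$ is a local diffeomorphism. Composing with the diffeomorphism $\tau:s'(V)\to V$ gives $\mathrm{pr}$. $\square$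

Let $U\subset N$ be the set of points with compact fibre, $A=N\setminus U$, and let $T(x)$ be the minimal period of the fibre over $x\in U$.

**Lemma B (periods).** $U$ is open and $T:U\to(0,\infty)$ is locally constant. On each component $U_j$ of $U$, with $T=T_j$, the map $M_j=\tau^{-1}(U_j)\to U_j$ is a principal $\mathbb R/T_j\mathbb Z$-bundle with connection form $\eta$ and curvature $\omega$.

*Proof.* **Step 1: nearby fibres are compact and share a period.** Let $x_0\in U$, $T_0=T(x_0)$, let $s$ be a section near $x_0$ and $G=G(s,s)$. Then $(x_0,T_0)\in G$. By Lemma A there is a smooth function $t(x)$ on a connected neighbourhood of $x_0$ with $t(x_0)=T_0$, $t>0$ and $\varphi_{t(x)}(s(x))=s(x)$. So the fibres over these $x$ are compact. Now pull $\Phi^*\eta=\mathrm dt+s^*\eta$ back along $x\mapsto(x,t(x))$. As $\Phi(x,t(x))=s(x)$, we get $s^*\eta=\mathrm dt(x)+s^*\eta$. So $\mathrm dt(x)=0$ and $t\equiv T_0$. This is the only place where it matters that $\mathcal R$ is a Reeb field, and it is the reason why periods are rigid.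

**Step 2: the shared period is the minimal one.** By Step 1, $T(x)=T_0/m(x)$ with $m(x)\in\{1,2,\dots\}$. Suppose $x_l\to x_0$ with $m_l=m(x_l)\ge2$. If a subsequence has $m_l=m$ constant, then $\varphi_{T_0/m}(s(x_l))=s(x_l)$ passes to the limit (the orbit of $s(x_0)$ is defined for all times) and gives $\varphi_{T_0/m}(s(x_0))=s(x_0)$, contradicting minimality of $T_0$. Otherwise $m_l\to\infty$ along a subsequence, and $(x_l,T_0/m_l)$, $(x_l,0)$ are distinct points of $G$ with the same projection, both converging to $(x_0,0)\in G$. This contradicts the local injectivity of $\mathrm{pr}$ at $(x_0,0)$. So $T=T_0$ near $x_0$.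

**Step 3: the bundle structure.** On $M_j$ the flow exists for all times and has period $T_j$, so it is a smooth action of $\mathbb R/T_j\mathbb Z$. It is free and transitive on fibres. For a local section $s$ over $V\subset U_j$, the map $V\times\mathbb R/T_j\mathbb Z\to\tau^{-1}(V)$ induced by $\Phi$ is a bijective local diffeomorphism, which is a local trivialization. The form $\eta$ is invariant, is $1$ on the generator $\mathcal R$, and $\mathrm d\eta=\tau^*\omega$. $\square$

**What the first approach proves.** If *all* fibres are circles, then $U=N$ is connected, $T$ is a constant $T_1$, and $T_1^{-1}\eta$ is a connection on an $\mathbb R/\mathbb Z$-bundle with curvature $\omega/T_1$. By Fact 2, $[\omega]\in T_1\cdot\operatorname{im}H^2(N;\mathbb Z)$, which is the Dirac condition.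

**Where it stops.** Nothing forces all fibres to be circles. Take the Hopf fibration, a section $s$ over $S^2$ minus a point, and a closed disc $A$ in that domain. Then $M'=S^3\setminus s(A)$ is open in $S^3$, and $\tau|_{M'}$ is still a surjective submersion. Its fibres are circles off $A$ and circles minus one point over $A$; in both cases they are exactly the orbits of the restricted Reeb field. So $M'$ is a contactification of $S^2$ with circle fibres and interval fibres, although $S^2$ is compact.

In this example all periods are still equal, since $S^2\setminus A$ is connected. But if $A$ separates $N$, then $U$ has several components, and Lemma B says nothing about how the periods on different components compare. The length of an interval fibre is not constrained at all. This suggests looking for $(N,\omega)$ with two disjoint regions where $\omega$ is "quantized" with two different values of $T$, separated by a region $A$ where $\omega$ is exact. Over $A$ short intervals suffice, and a short interval fits into a circle of any length.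

## 5. Gluing circle bundles across interval fibres

**Lemma C (gluing).** Let $(N,\omega)$ be a connected symplectic manifold. Let $U_1,\dots,U_k\subset N$ be pairwise disjoint open sets, $A=N\setminus\bigcup U_i$, $W\supset A$ open, and $\theta\in\Omega^1(W)$ with $\mathrm d\theta=\omega|_W$. For each $i$ let $p_i:P_i\to U_i$ be a principal $\mathbb R/T_i\mathbb Z$-bundle ($T_i>0$) with connection form $\eta_i$ and $\mathrm d\eta_i=p_i^*\omega$, and let $s_i$ be a section of $P_i$ over $U_i\cap W$ with $s_i^*\eta_i=\theta$. Then $(N,\omega)$ has a connected contactification.

*Proof.* **Step 1: build $M$.** Choose $0<c<\min_iT_i$ (any $c>0$ if $k=0$). Consider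
$$j_i:(U_i\cap W)\times(0,c)\to P_i,\qquad j_i(x,t)=s_i(x)\cdot t.$$
As $c<T_i$, each $j_i$ is a diffeomorphism onto an open subset. Since $\eta_i$ is invariant and $1$ on the generator, $j_i^*\eta_i=\mathrm dt+s_i^*\eta_i=\mathrm dt+\theta$. The domains of the $j_i$ are disjoint open subsets of $W\times(0,c)$. Glue $W\times(0,c)\sqcup\bigsqcup_iP_i$ along the $j_i$ and call the result $M$. The forms $\mathrm dt+\theta$ and $\eta_i$ glue to a 1-form $\eta$, the fields $\partial_t$ and $\partial$ glue to a field $\mathcal R$, and the projections to $N$ glue to $\tau:M\to N$.

**Step 2: $M$ is a manifold.** The issue is the Hausdorff property. Two points with different images under $\tau$ are separated because $N$ is Hausdorff. Let two distinct points have the same image $x$. If $x\in A$, then $x$ lies in no $U_i$, so both points lie in the open piece $W\times(0,c)$, which is Hausdorff. If $x\in U_i$, both lie in $\tau^{-1}(U_i)$. Every point of $W\times(0,c)$ over $U_i$ has been identified with a point of $P_i$, and $U_i$ meets no other $U_j$, so $\tau^{-1}(U_i)=P_i$, which is open and Hausdorff. Finitely many second countable pieces give a second countable space.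

**Step 3: the fibres are the Reeb orbits.** $\tau$ is a submersion, and it is surjective since $N=A\cup\bigcup U_i$. By Step 2 its fibres are circles over $\bigcup U_i$ and intervals $(0,c)$ over $A$. They are connected 1-dimensional manifolds tangent to the nowhere-zero field $\mathcal R$. In a fibre each orbit is open, so by connectedness the fibre is one orbit.

**Step 4: $\eta$ is a contact form with Reeb field $\mathcal R$.** On each piece $\mathrm d\eta=\tau^*\omega$ and $\eta(\mathcal R)=1$. Evaluate $\eta\wedge(\mathrm d\eta)^n=\eta\wedge\tau^*\omega^n$ on $\mathcal R$ and lifts of a basis of a tangent space of $N$: since $\mathcal R$ is killed by $\tau_*$, the value is $\eta(\mathcal R)$ times $\omega^n$ of the basis, which is non-zero. Also $i_{\mathcal R}\mathrm d\eta=0$.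

$M$ is connected by Section 2. $\square$

## 6. The blow-up of projective space: proof of Theorem 1

**Step 1: $(N,\omega)$ is compact, connected, symplectic.** Over the chart $\{y_j=1\}$ of $\mathbb{CP}^{n-1}$, the map $([a:b],y)\mapsto([a:by],[y])$ parametrizes $N$. So $N$ is a compact complex submanifold of $\mathbb{CP}^n\times\mathbb{CP}^{n-1}$ and a $\mathbb{CP}^1$-bundle over $\mathbb{CP}^{n-1}$, hence connected. (It is the blow-up of $\mathbb{CP}^n$ at a point, $\mathbb P(\mathcal O\oplus\mathcal O(-1))\to\mathbb{CP}^{n-1}$.) The form $\omega$ is the restriction of a Kähler form to a complex submanifold, so $\omega(v,Jv)>0$ for $v\ne0$ and $\omega$ is symplectic. Let $h_1,h_2\in H^2(N;\mathbb Z)$ be the restrictions of the hyperplane classes; then $[\omega]=s\,h_1+t\,h_2$, here and below with real images understood.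

**Step 2: the Dirac condition fails.** We compute two periods. A fibre $\{y=\text{const}\}$ is a line in $\mathbb{CP}^n$ times a point, so $\int h_1=1$, $\int h_2=0$ over it, and $\omega$ has area $s$. A line in $\{x'=0\}\cong\mathbb{CP}^{n-1}$ (this needs $n\ge2$) has $\int h_1=0$, $\int h_2=1$, and $\omega$ has area $t$. If $[\omega]=T\,c_{\mathbb R}$ with $c$ integral, then $s,t\in T\mathbb Z$ and $s/t\in\mathbb Q$, contrary to assumption.

**Step 3: two quantized regions and an exact region between them.** Put $r=|x'|/|x_0|\in[0,\infty]$, a continuous function on $N$, and
$$H=\{x_0=0\},\quad E=\{x'=0\},\quad U_1=\{r>2\}\supset H,\quad U_2=\{r<1\}\supset E,\quad W=\{0<r<\infty\}.$$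
Then $A=N\setminus(U_1\cup U_2)=\{1\le r\le2\}\subset W$.

The set $U_2$ retracts onto $E$ by $([x_0:\lambda x'],[y])$ with $\lambda$ running from $1$ to $0$, and $E\cong\mathbb{CP}^{n-1}$. On $E$ the point $x$ is constant, so $h_1|_E=0$ and $h_2|_E$ is the generator. Hence $[\omega|_{U_2}]=t\cdot(\text{generator of }H^2(U_2;\mathbb Z)=\mathbb Z)$. The set $U_1$ retracts onto $H$ by $([\lambda x_0:x'],[y])$, and on $H\cong\mathbb{CP}^{n-1}$ we have $[x']=[y]$, so $h_1|_H=h_2|_H$ is the generator. Hence $[\omega|_{U_1}]=(s+t)\cdot(\text{generator})$. Put $T_1=s+t$ and $T_2=t$.

The set $W$ is identified with $\mathbb C^n\setminus0$ by $x'/x_0$, with inverse $z\mapsto([1:z],[z])$. So $W$, $U_1\cap W$ and $U_2\cap W$ are all homotopy equivalent to $S^{2n-1}$, and since $2n-1\ge3$ their first and second cohomology vanishes.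

**Step 4: the data of Lemma C.** As $H^2(W;\mathbb R)=0$, there is $\theta\in\Omega^1(W)$ with $\mathrm d\theta=\omega|_W$. As $[\omega|_{U_i}]/T_i$ is integral, Facts 1 and 2 give an $\mathbb R/\mathbb Z$-bundle on $U_i$ with a connection of curvature $\omega/T_i$; rescaling gives an $\mathbb R/T_i\mathbb Z$-bundle $P_i$ with connection form $\eta_i$ and $\mathrm d\eta_i=p_i^*\omega$. As $H^2(U_i\cap W;\mathbb Z)=0$, the bundle $P_i$ has a section $s_i^0$ over $U_i\cap W$. The form $(s_i^0)^*\eta_i-\theta$ is closed there, hence equal to $\mathrm df_i$ since $H^1(U_i\cap W;\mathbb R)=0$. By Fact 4, $s_i=s_i^0\cdot(-f_i)$ satisfies $s_i^*\eta_i=\theta$. Lemma C gives a connected contactification. This proves Theorem 1 and disproves the conjecture. $\square$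

In this contactification the Reeb circles have length $s+t$ near $H$ and length $t$ near $E$, joined across short intervals over $A$.

## 7. From disjoint zero sets to a contactification

In Section 6 the circle bundle over $U_i$ was trivial over $U_i\cap W$. So its line bundle extends over $N$, trivially outside $U_i$, together with a section that vanishes only inside $U_i$. This is how line bundles with disjoint zero sets enter. Now we prove the "if" part of Theorem 2 in general.

Assume $(\ast)$. Drop the terms with $T_i=0$, and replace some $L_i,\sigma_i$ by $\bar L_i,\bar\sigma_i$, so that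
$$[\omega]=-\sum_iT_i\,c_1(L_i)_{\mathbb R},\qquad T_i>0. \tag{1}$$

**Step 1: concentrate the curvature of $L_i$ near $Z_i$.** The $Z_i$ are disjoint compact sets. Choose pairwise disjoint open $U_i\supset Z_i$ and compact $K_i$ with $Z_i\subset\operatorname{int}K_i\subset K_i\subset U_i$. Fix Hermitian metrics, let $Q_i\to N$ be the unit circle bundle of $L_i$, an $\mathbb R/\mathbb Z$-bundle, and let $u_i=\sigma_i/|\sigma_i|$, a section of $Q_i$ over $N\setminus Z_i$. Let $\kappa_i^0$ be the flat connection over $N\setminus Z_i$ with $u_i^*\kappa_i^0=0$ (Fact 3), and $\kappa_i'$ any connection on $Q_i$. Take a smooth $\psi_i:N\to[0,1]$ equal to $0$ near $Z_i$ and to $1$ off $\operatorname{int}K_i$, and put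
$$\kappa_i=\psi_i\,\kappa_i^0+(1-\psi_i)\,\kappa_i'.$$
This is a connection form on all of $Q_i$. Off $K_i$ it equals $\kappa_i^0$. So its curvature $F_i$ is supported in $K_i$, and $u_i^*\kappa_i=0$ off $K_i$.

**Step 2: compare with $\omega$.** By Fact 2, $[F_i]=-c_1(L_i)_{\mathbb R}$, so (1) gives a form $\lambda\in\Omega^1(N)$ with
$$\omega=\sum_iT_iF_i+\mathrm d\lambda. \tag{2}$$

**Step 3: the data of Lemma C.** Put $A=N\setminus\bigcup U_i$ and $W=N\setminus\bigcup K_i\supset A$. On $W$ all $F_i$ vanish, so $\theta=\lambda|_W$ satisfies $\mathrm d\theta=\omega|_W$. Let $P_i$ be $Q_i|_{U_i}$, rescaled to an $\mathbb R/T_i\mathbb Z$-bundle, with the connection form $\eta_i=T_i\kappa_i+p_i^*\lambda$, whose value on the new generator is $1$. For $j\ne i$, $F_j$ is supported in $K_j\subset U_j$, so it vanishes on $U_i$, and (2) gives $\mathrm d\eta_i=p_i^*(T_iF_i+\mathrm d\lambda)=p_i^*\omega$. Let $s_i=u_i$ on $U_i\cap W$, which lies off $K_i$. Then $s_i^*\eta_i=T_iu_i^*\kappa_i+\lambda=\theta$. Lemma C applies. This proves "if". $\square$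

*The blow-up again.* On the manifold of Theorem 1 take $L_1=\mathcal O(1,0)|_N$ with $\sigma_1=x_0$, and $L_2=\mathcal O(1,-1)|_N$ with $\sigma_2=x'$. The latter is a section because $x'$ lies in the line $\mathbb Cy$ and depends linearly on the homogeneous vector $x$. The zero sets $H$ and $E$ are disjoint since $x\neq0$, and
$$[\omega]=s\,h_1+t\,h_2=(s+t)\,h_1-t\,(h_1-h_2)=(s+t)\,c_1(L_1)_{\mathbb R}-t\,c_1(L_2)_{\mathbb R}.$$
So $(\ast)$ holds, and this is a second proof of the existence part of Theorem 1. The lengths $s+t$ and $t$ reappear as the coefficients, up to sign.

*$S^2\times S^2=\mathbb{CP}^1\times\mathbb{CP}^1$ with areas $a,b$.* The obvious decomposition $[\omega]=ax_1+bx_2$ does not help directly. Any two sections of $\mathcal O(1,0)$ and $\mathcal O(0,1)$ have a common zero, because $x_1x_2\ne0$ (Corollary F below). Another decomposition works: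
$$a\,x_1+b\,x_2=\tfrac{a+b}2(x_1+x_2)+\tfrac{a-b}2(x_1-x_2).$$
In homogeneous coordinates $u,v\in\mathbb C^2\setminus0$ on the factors, $u_0v_1-u_1v_0$ is a section of $\mathcal O(1,1)$ whose zero set is $\{u\parallel v\}$. The expression $u_0\bar v_0+u_1\bar v_1$ is linear in $u$ and conjugate-linear in $v$, so it is a smooth section of $\mathcal O(1)\boxtimes\overline{\mathcal O(1)}$, which has $c_1=x_1-x_2$; its zero set is $\{u\perp v\}$. Non-zero vectors cannot be both parallel and orthogonal, so the two zero sets (the diagonal and the graph of the antipodal map) are disjoint. Thus $(\ast)$ holds for all $a,b>0$, rational ratio or not.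

## 8. A section over the non-compact fibres

For the converse we start with a contactification and must recover the line bundles. Over $U$, Lemma B gives circle bundles. To extend their line bundles over $N$ we need one section of $\tau$ near all of $A$, which will trivialize the bundles near the edge of $U$. Let $(M,\eta,\tau)$ be a contactification of the compact connected $(N,\omega)$, with $U$ and $A=N\setminus U$ as in Section 4. By Lemma B, $A$ is closed, hence compact.

**Lemma D.** $\tau$ has a section over an open neighbourhood $W$ of $A$.

*Proof.* If $A=\emptyset$, take $W=\emptyset$. Otherwise cover $A$ by the interiors of finitely many compact sets $K_m\subset V_m$, with $V_m$ open and sections $s_m$ of $\tau$ over $V_m$. By induction on $m$ we construct a section over a neighbourhood of $A\cap(K_1\cup\dots\cup K_m)$. For $m=1$ take $s_1$. For the induction step let $s$ be a section over an open $W'\supset A':=A\cap(K_1\cup\dots\cup K_{m-1})$. Put $C=A'\cap K_m$, a compact subset of $W'\cap V_m$, and $G=G(s,s_m)$ over $W'\cap V_m$.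

**Step 1: over $C$ there is exactly one flow time from $s$ to $s_m$.** Over a point of $A$ the fibre is a single orbit on which $t\mapsto\varphi_t(s(x))$ is injective. So $\mathrm{pr}:\Gamma:=G\cap\mathrm{pr}^{-1}(C)\to C$ is bijective. It is the restriction of a local homeomorphism (Lemma A) to the full preimage of $C$, so it is a local homeomorphism, and being bijective it is a homeomorphism. Hence $\Gamma$ is compact.

**Step 2: the flow time extends smoothly to a neighbourhood of $C$.** Over nearby points of $U$ there are many flow times, so we must select one. We claim that $\mathrm{pr}$ is injective on a neighbourhood of $\Gamma$ in $G$. The space $G\subset N\times\mathbb R$ is metrizable. If the claim failed, there would be $g_l\ne g_l'$ in $G$ at distance less than $1/l$ from $\Gamma$ with $\mathrm{pr}(g_l)=\mathrm{pr}(g_l')$. As $\Gamma$ is compact, a subsequence has $g_l\to g$ and $g_l'\to g'$ in $\Gamma$. Then $\mathrm{pr}(g)=\mathrm{pr}(g')$, so $g=g'$ by Step 1, and this contradicts the local injectivity of $\mathrm{pr}$ at $g$. So $\mathrm{pr}$ maps some open neighbourhood of $\Gamma$ in $G$ diffeomorphically onto an open set $O$ with $C\subset O\subset W'\cap V_m$.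 The inverse has the form $x\mapsto(x,\delta(x))$ with $\delta:O\to\mathbb R$ smooth and
$$\varphi_{\delta(x)}(s(x))=s_m(x),\qquad x\in O.$$

**Step 3: interpolate along the flow.** The compact sets $A'\setminus O$ and $(A\cap K_m)\setminus O$ are disjoint, because their intersection is $C\setminus O=\emptyset$. Choose neighbourhoods $Y_0\subset W'$ of the first and $Y_1\subset V_m$ of the second that are open with disjoint closures, and a smooth $\chi:N\to[0,1]$ with $\chi=0$ on $Y_0$ and $\chi=1$ on $Y_1$. Define a section to be
$$s\ \text{ on }Y_0,\qquad \varphi_{\chi(x)\delta(x)}(s(x))\ \text{ on }O,\qquad s_m\ \text{ on }Y_1.$$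
The middle expression is defined because the flow domain of $s(x)$ is an interval containing $0$ and $\delta(x)$. On $Y_0\cap O$ it equals $s$, on $Y_1\cap O$ it equals $s_m$, and $Y_0\cap Y_1=\emptyset$. The union $Y_0\cup O\cup Y_1$ is open and contains $A'\cup(A\cap K_m)=A\cap(K_1\cup\dots\cup K_m)$. $\square$

**Proof of Theorem 5.** Let $\mathcal R$ be complete. If $n=0$ then $H^2(N;\mathbb R)=0$ and there is nothing to prove, so let $n\ge1$.

*Case $U\ne\emptyset$: we show that one component of $U$ is all of $N$.* Let $U_j$ be a component, $x_l\in U_j$ with $x_l\to a\in N$, and $s$ a section near $a$. Then $\varphi_{T_j}(s(x_l))=s(x_l)$ for large $l$. By completeness $\varphi_{T_j}(s(a))$ is defined, and the limit gives $\varphi_{T_j}(s(a))=s(a)$. So $a\in U$. As $U$ is open and $N$ is locally connected, $a$ has a connected neighbourhood inside $U$; it meets $U_j$, so it lies in $U_j$, and $a\in U_j$. Thus $U_j$ is open and closed, and $U_j=N$. By Lemma B, $M\to N$ is a principal $\mathbb R/T_j\mathbb Z$-bundle with connection $\eta$ and curvature $\omega$, so $[\omega]\in T_j\cdot\operatorname{im}H^2(N;\mathbb Z)$.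

*Case $U=\emptyset$.* Then $A=N$, and Lemma D gives a global section $s$, so $\omega=s^*\tau^*\omega=\mathrm d(s^*\eta)$ is exact. Then $\omega^n=\mathrm d(s^*\eta\wedge\omega^{n-1})$ has integral $0$ over the compact manifold $N$, which is impossible for a volume form. $\square$

## 9. From a contactification to disjoint zero sets

We prove "only if" in Theorem 2. Let $(M,\eta,\tau)$ be a contactification of the compact connected $(N,\omega)$, let $s$ be the section over $W\supset A$ from Lemma D, and $\theta=s^*\eta$. Then $\mathrm d\theta=s^*\tau^*\omega=\omega|_W$.

**Step 1: only finitely many components of $U$ matter.** The compact set $N\setminus W$ is covered by the components of $U$, which are disjoint open sets. So it meets only finitely many of them, say $U_1,\dots,U_k$. For $j\le k$ the set $Z_j^0=U_j\setminus W$ is $N\setminus W$ minus the union of all other components, hence compact. Choose compact $Z_j$ with $Z_j^0\subset\operatorname{int}Z_j\subset Z_j\subset U_j$. The $Z_j$ are pairwise disjoint, and $N\setminus W=\bigsqcup_{j\le k}Z_j^0$.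

**Step 2: line bundles with zero sets $Z_j$.** Let $\ell_j\to U_j$ be the line bundle associated to the $\mathbb R/T_j\mathbb Z$-bundle $M_j$ by $t\mapsto e^{2\pi it/T_j}$. Over $U_j\setminus Z_j^0=U_j\cap W$ the section $s$ trivializes $\ell_j$. Use this to glue $\ell_j$ to the trivial bundle over $N\setminus Z_j^0$. The result is a line bundle $L_j\to N$ with a unit section $\tilde s_j$ over $N\setminus Z_j^0$ that extends $s$. Every closed set is the zero set of a smooth non-negative function; let $f_j\ge0$ be smooth with $f_j^{-1}(0)=Z_j$. The section $f_j\tilde s_j$ over $N\setminus Z_j^0$ vanishes on $\operatorname{int}Z_j\setminus Z_j^0$, so it extends by $0$ over $\operatorname{int}Z_j$ to a smooth section $\sigma_j$ of $L_j$ with zero set exactly $Z_j$.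

**Step 3: split $\omega$, up to an exact form, into pieces supported in the $Z_j$.** The closed set $B=N\setminus\bigcup_{j\le k}\operatorname{int}Z_j$ lies in $W$, because $N\setminus W=\bigsqcup Z_j^0\subset\bigcup\operatorname{int}Z_j$. Let $\chi$ be a smooth function with support in $W$ and $\chi=1$ near $B$. Then $\chi\theta$ extends by $0$ to $N$, and $\omega-\mathrm d(\chi\theta)$ vanishes near $B$. So it is supported in $\bigsqcup Z_j$, and
$$\omega-\mathrm d(\chi\theta)=\sum_jT_jF_j \tag{3}$$
with $F_j$ closed and supported in $Z_j$.

**Step 4: $F_j$ is the curvature of a connection on $L_j$.** On $M_j$ put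
$$\kappa_j=T_j^{-1}\big(\eta-\tau^*(\chi\theta)\big).$$
After the parameter is rescaled to $\mathbb R/\mathbb Z$ the generator is $T_j\mathcal R$, and $\kappa_j(T_j\mathcal R)=1$. So $\kappa_j$ is a connection form on the circle bundle of $L_j$ over $U_j$, and $\mathrm d\kappa_j=T_j^{-1}\tau^*(\omega-\mathrm d(\chi\theta))=\tau^*F_j$ by (3). On $U_j\setminus Z_j$ we have $\chi=1$, so $s^*\kappa_j=T_j^{-1}(1-\chi)\theta=0$ there. By Fact 3, $\kappa_j$ agrees over $U_j\setminus Z_j$ with the flat connection over $N\setminus Z_j$ for which $\tilde s_j$ is parallel. Since $N=U_j\cup(N\setminus Z_j)$, the two form one connection on the circle bundle of $L_j$ over $N$, with curvature $F_j$. By Fact 2, $[F_j]=-c_1(L_j)_{\mathbb R}$.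

**Step 5: conclude.** Taking classes in (3), $[\omega]=\sum_jT_j[F_j]=\sum_j(-T_j)\,c_1(L_j)_{\mathbb R}$. The sections $\sigma_j$ have the pairwise disjoint zero sets $Z_j$. This is $(\ast)$, and Theorem 2 is proved. $\square$

## 10. Disjoint submanifolds and vanishing cup products

We orient $N$ by $\omega^n$. Recall that if a section of a line bundle $L$ on a closed oriented manifold is transverse to $0$, its zero set $\Sigma$, oriented through the isomorphism of its normal bundle with $L|_\Sigma$, satisfies $PD[\Sigma]=c_1(L)$.

**Proposition E (equivalent form of $(\ast)$).** Let $n\ge1$. Condition $(\ast)$ holds if and only if $[\omega]$ is a real combination of Poincaré duals of finitely many pairwise disjoint closed oriented codimension-2 submanifolds of $N$.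

*Proof.* *From sections to submanifolds.* Given $(\ast)$, choose disjoint open $U_i\supset Z_i$ and compact $K_i\subset U_i$ with $Z_i\subset\operatorname{int}K_i$. Off $Z_i$ the section $\sigma_i$ is non-zero, hence transverse to $0$. By the relative transversality theorem there is a section $\sigma_i'$ of $L_i$ that is transverse to $0$ and equals $\sigma_i$ off $\operatorname{int}K_i$. Its zero set lies in $K_i\subset U_i$ and is dual to $c_1(L_i)$.

*From submanifolds to sections.* Let $\Sigma\subset N$ be closed, oriented, of codimension 2. Its normal bundle $\nu$ is an oriented plane bundle, so with a metric it is a complex line bundle. Let $\pi:Y\to\Sigma$ be a tubular neighbourhood, identified with $\nu$. The bundle $\pi^*\nu\to Y$ has the tautological section $v\mapsto v$, which is transverse to $0$ with zero set $\Sigma$. Glue $\pi^*\nu$ over $Y\setminus\Sigma$ to the trivial bundle over $N\setminus\Sigma$ so that the tautological section corresponds to $1$. This gives a line bundle $L$ on $N$ with a section whose zero set is exactly $\Sigma$, transversely, so $c_1(L)=PD[\Sigma]$. Disjoint submanifolds give sections with disjoint zero sets. $\square$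

**Corollary F.** Let sections of line bundles $L_i,L_j$ on $N$ have disjoint zero sets. Then $c_1(L_i)\cup c_1(L_j)=0$ in $H^4(N;\mathbb Z)$. In particular, in $(\ast)$, $c_1(L_i)\cup c_1(L_j)=0$ for $i\ne j$.

*Proof.* $\sigma_i\oplus\sigma_j$ is a nowhere-zero section of $L_i\oplus L_j$, so the Euler class of $L_i\oplus L_j$, which is $c_1(L_i)\cup c_1(L_j)$, vanishes. $\square$

So $(\ast)$ requires an "orthogonal" decomposition of $[\omega]$ into multiples of integral classes. In dimension 4 such decompositions always exist, and they can be realized geometrically. In higher dimension the orthogonality can be very restrictive. The next two sections make this precise.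

## 11. Dimension at most four: proof of Theorem 3

For $\dim N=0$ use $M=\mathbb R$, $\eta=\mathrm dt$. For $\dim N=2$ the Dirac condition holds (Section 2), so $(\ast)$ holds with $k=1$, $\sigma_1=0$, and Theorem 2 applies. Let $\dim N=4$.

**Step 1: an orthogonal decomposition of $[\omega]$.** The intersection form on $H^2(N;\mathbb Q)$ is a symmetric bilinear form, so it has an orthogonal basis over $\mathbb Q$. After scaling, the basis comes from classes $c_1,\dots,c_b\in H^2(N;\mathbb Z)$ with
$$\langle c_i\cup c_j,[N]\rangle=0\quad(i\ne j),\qquad [\omega]=\sum_iT_i\,(c_i)_{\mathbb R},\quad T_i\in\mathbb R.$$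
By Proposition E and Theorem 2 it suffices to construct pairwise disjoint closed oriented surfaces $\Sigma_i$ with $PD[\Sigma_i]=c_i$. We construct them inductively and keep them *connected*, since this is what lets the numerical condition do geometric work.

**Step 2: a surface dual to $c_i$ that avoids the previous ones.** Suppose that $\Sigma_j$, $j<i$, are given. Let $L$ be a line bundle with $c_1(L)=c_i$. Then
$$\deg L|_{\Sigma_j}=\int_{\Sigma_j}c_i=\langle c_i\cup c_j,[N]\rangle=0.$$
A line bundle of degree $0$ on a connected closed oriented surface is trivial. (If $\Sigma_j$ had several components, only the sum of the degrees would be $0$, and this step would fail.) So $L$ has nowhere-zero sections over the disjoint closed submanifolds $\Sigma_j$, $j<i$. Extend them to a section of $L$ over $N$. It is non-zero near $\bigcup_{j<i}\Sigma_j$, and keeping it fixed on a smaller neighbourhood we may perturb it elsewhere to be transverse to $0$. Its zero set $S$ is a closed oriented surface dual to $c_i$ and disjoint from all $\Sigma_j$, $j<i$. It is non-empty, since otherwise $L$ would be trivial, whereas $c_i\neq0$.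

**Step 3: make the surface connected.** Suppose that $S$ has two different components $S_1,S_2$. The complement of the codimension-2 submanifold $S\cup\bigcup_{j<i}\Sigma_j$ in the connected manifold $N$ is connected. So there is an embedded arc $\gamma$, disjoint from all $\Sigma_j$, from a point $p\in S_1$ to a point $q\in S_2$, transverse to $S$ at its ends and with interior disjoint from $S$. We may choose it straight near its ends, in coordinates in which $S$ is flat. The normal bundle of $\gamma$ is trivial of rank $3$. At the ends it contains the planes $T_pS_1$ and $T_qS_2$. The oriented 2-planes in $\mathbb R^3$ form a sphere, which is connected, so there is a smooth path of oriented planes normal to $\gamma$ from $T_pS_1$ with its orientation to $T_qS_2$ with the *opposite* of its orientation, constant near the ends. Small discs in these planes sweep out an embedded solid cylinder $D^2\times[0,1]$ along $\gamma$, thin enough to miss all $\Sigma_j$ and to meet $S$ only in its two end discs $D^2\times\{0\}\subset S_1$ and $D^2\times\{1\}\subset S_2$.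

Remove the two end discs from $S$ and insert the tube $S^1\times[0,1]$, rounding corners. By the choice of path, the orientation of $S$ is that of $D^2$ on one end disc and the opposite on the other. With the boundary orientation of $D^2\times[0,1]$ the two end discs also have opposite orientations relative to $D^2$. So the tube can be oriented such that the new surface is oriented and differs from $S$, as a cycle, by $\pm\partial(D^2\times[0,1])$. The homology class is unchanged, and the number of components drops by one. After finitely many such operations we obtain a connected surface $\Sigma_i$, still disjoint from the $\Sigma_j$, $j<i$, with $PD[\Sigma_i]=c_i$. $\square$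

For instance, $T^4$ and $S^2\times S^2$ with any symplectic form admit connected contactifications. For $S^2\times S^2$, Section 7 found explicit disjoint surfaces for a product form.

## 12. Dimension at least six: proof of Theorem 4

The Dirac condition suffices by Theorem 2. For $n=0$ both properties always hold, so let $n\ge1$ and let $(N,\omega)$ have a contactification.

**Step 1: one class carries all the volume.** Theorem 2 and Corollary F give $[\omega]=\sum_iT_i(c_i)_{\mathbb R}$ with $c_i\in H^2(N;\mathbb Z)$ and $c_i\cup c_j=0$ for $i\neq j$. In $[\omega]^n$ all mixed terms vanish, and $[\omega]^n\ne0$ because $N$ is compact and $\omega^n$ is a volume form. So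
$$0\ne[\omega]^n=\sum_iT_i^n\,(c_i)_{\mathbb R}^n,$$
and some $i$ has $T_i\ne0$ and $(c_i)_{\mathbb R}^n\ne0$.

**Step 2: the other classes vanish.** By hypothesis $c_i\,\cup$ is injective on $H^2(N;\mathbb R)$. For $j\ne i$, $c_i\cup c_j=0$ forces $(c_j)_{\mathbb R}=0$. Hence $[\omega]=T_i(c_i)_{\mathbb R}=|T_i|\,(\pm c_i)_{\mathbb R}$, which is the Dirac condition.

**Step 3: tori $T^{2n}$, $n\ge3$.** Here $H^*(T^{2n};\mathbb R)=\Lambda^*(\mathbb R^{2n})^*$, and $c^n\ne0$ says that $c$ is a non-degenerate 2-form. The map $c\,\wedge:\Lambda^2\to\Lambda^4$ is injective by the linear Lefschetz theorem, as $2\le n-1$. One can also check it by hand. Write $c=\sum_k e_k\wedge f_k$ in a symplectic basis of covectors, and let $\beta\in\Lambda^2$ with $c\wedge\beta=0$.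

- Let $u\in\{e_i,f_i\}$ and $w\in\{e_j,f_j\}$ with $i\ne j$, and choose $k\ne i,j$, which is possible as $n\ge3$. The only term $e_l\wedge f_l$ of $c$ that divides $e_k\wedge f_k\wedge u\wedge w$ is $l=k$. So the coefficient of this monomial in $c\wedge\beta$ is the coefficient of $u\wedge w$ in $\beta$, which is therefore $0$.
- Let $b_i$ be the coefficient of $e_i\wedge f_i$ in $\beta$. The coefficient of $e_i\wedge f_i\wedge e_j\wedge f_j$ in $c\wedge\beta$ is $b_i+b_j$. So $b_i+b_j=0$ for all $i\ne j$, and with three indices $b_1=-b_2=b_3=-b_1$. Hence $b_1=0$, and then all $b_i=0$.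

So $\beta=0$.

**Step 4: $(S^2)^n$, $n\ge3$.** Let $x_i$ be the area class of the $i$-th factor, so $x_i^2=0$. Let $c=\sum p_ix_i$ with $c^n=n!\,\prod p_i\;x_1\cdots x_n\neq0$, so all $p_i\ne0$. Let $c'=\sum q_ix_i$ with $q_i\in\mathbb R$ and $cc'=0$. The coefficient of $x_ix_j$ gives $p_iq_j+p_jq_i=0$, that is $r_i+r_j=0$ with $r_i=q_i/p_i$, for all $i\ne j$. As $n\ge3$, all $r_i$ vanish, as in Step 3, so $c'=0$.

**Step 5: both behaviours in each dimension $2n\ge6$.** Theorem 1 gives manifolds that violate the Dirac condition and have a contactification. On the other hand, take $T^{2n}=\mathbb R^{2n}/\mathbb Z^{2n}$, $n\ge3$, with a constant symplectic form whose periods are not all rational multiples of a single number. It violates the Dirac condition, so by Steps 1–3 it has no contactification. On $T^6$ an example is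
$$\omega=\mathrm dx_1\wedge \mathrm dy_1+\mathrm dx_2\wedge \mathrm dy_2+\sqrt2\,\mathrm dx_3\wedge \mathrm dy_3,$$
with periods $1$ and $\sqrt2$ on coordinate 2-tori. $\square$

The comparison with dimension 4 is visible in Step 4. For $n=2$ the only equation is $r_1+r_2=0$, which has the non-zero solution $r_1=1$, $r_2=-1$. With $p_1=p_2=1$ this is the pair $x_1+x_2$, $x_1-x_2$, that is, the diagonal and the graph of the antipodal map, which produced the contactification of $S^2\times S^2$ in Section 7.
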